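\title{The cofinality of the meager ideal of $\kappa^\omega$}


\begin{abstract}
For an infinite cardinal $\kappa$ let $\mathcal M_{\kappa^\omega}$ be the ideal of meager subsets of the countable power of the discrete space $\kappa$. Its cofinality is at least $\max\{\kappa^+,\mathrm{cf}[\kappa]^\omega,\mathrm{cof}(\mathcal M)\}$. We show that it is consistent relative to ZFC that the cofinality is strictly larger than this maximum, already for $\kappa=\omega_1$. We then compute the cofinality in ZFC. It equals the cofinality of the nowhere dense ideal of $\kappa^\omega$, and it equals the larger of the cofinalities of the product orders $(\mathcal M_{\omega^\omega})^\kappa$ and $\omega^\kappa$. If $\kappa^{\aleph_0}=\kappa$ it equals $2^\kappa$, so under CH the strict inequality holds at $\omega_1$ exactly when $2^{\omega_1}>\omega_2$.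
\end{abstract}

\section{Introduction}

The \emph{cofinality} $\mathrm{cof}(P)$ of a partial order $P$ is the least size of a set $C\subseteq P$ that is \emph{cofinal}, meaning that every element of $P$ lies below some element of $C$. For a topological space $X$ let $\mathcal{NWD}_X$ be the ideal of nowhere dense subsets of $X$ and $\mathcal M_X$ the $\sigma$-ideal of meager subsets, both ordered by inclusion. Thus $\mathrm{cof}(\mathcal M_X)$ is the least number of meager sets needed so that every meager set is contained in one of them. We write $\mathrm{cof}(\mathcal M)$ for $\mathrm{cof}(\mathcal M_{\mathbb R})$.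

For an infinite cardinal $\kappa$ let $\kappa^\omega$ be the space of all sequences $\omega\to\kappa$, with the product topology and $\kappa$ discrete. For $\kappa=\omega$ this space is homeomorphic to the irrationals. For larger $\kappa$ it is a completely metrizable space in which every nonempty open set contains $\kappa$ pairwise disjoint nonempty open sets. Let $[\kappa]^\omega$ be the set of countable subsets of $\kappa$, ordered by inclusion, and let $\mathrm{cf}[\kappa]^\omega$ be its cofinality. It is known that ZFC proves, for every infinite $\kappa$,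
\begin{equation}\label{eq:known}
\kappa^+,\ \mathrm{cf}[\kappa]^\omega,\ \mathrm{cof}(\mathcal M)\ \le\ \mathrm{cof}(\mathcal M_{\kappa^\omega})\ \le\ \mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})\ \le\ 2^\kappa .
\end{equation}
Put
\[
m(\kappa)=\max\{\kappa^+,\ \mathrm{cf}[\kappa]^\omega,\ \mathrm{cof}(\mathcal M)\}.
\]
The following question is posed in \cite{Brian}.
\begin{quote}
Is it consistent that $m(\kappa)<\mathrm{cof}(\mathcal M_{\kappa^\omega})$ for some infinite cardinal $\kappa$? Is it consistent for $\kappa=\omega_1$?
\end{quote}

Each of the three lower bounds isolates one feature of the space: it splits into $\kappa$ clopen pieces according to the first coordinate, each of its points uses only countably many elements of $\kappa$, and it contains the copies $N^\omega$ of $\omega^\omega$ for countably infinite $N\subseteq\kappa$. Equality holds in the two simplest situations. For $\kappa=\omega$ both sides are $\mathrm{cof}(\mathcal M)$, and under GCH both sides are $\kappa^+=2^\kappa$. One might therefore guess that the three features account for everything and that equality is a theorem.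

The guess overlooks an interaction. A set is meager as soon as its trace on each of the $\kappa$ clopen pieces is meager, and each piece is a copy of the whole space. So $\mathcal M_{\kappa^\omega}$ is a product of $\kappa$ copies of itself, and a small obstruction to boundedness can be placed in all pieces independently. What governs the cofinality is then the cofinality of a product order. For a partial order $P$ and a set $I$, the power $P^I$ always carries the coordinatewise order: $p\le q$ if $p(i)\le q(i)$ for \emph{all} $i\in I$. Let $\mathfrak d_{\omega_1}=\mathrm{cof}(\omega_1^{\omega_1})$, the cofinality of the functions $\omega_1\to\omega_1$ under everywhere domination.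

\begin{theorem}\label{thm:consistent}
\begin{enumerate}
\item[(i)] \textup{(ZFC)} $\mathfrak d_{\omega_1}\le\mathrm{cof}(\mathcal M_{\kappa^\omega})$ for every uncountable cardinal $\kappa$.
\item[(ii)] Suppose $V\models\mathrm{GCH}$, $\kappa$ is an uncountable cardinal, and $\theta>\kappa^+$ is a cardinal with $\theta^\kappa=\theta$, for example $\theta=\kappa^{++}$. Then some cardinal-preserving forcing extension of $V$ satisfies
\[
\max\{\kappa^+,\mathrm{cf}[\kappa]^\omega,\mathrm{cof}(\mathcal M)\}=\kappa^+<\theta=\mathrm{cof}(\mathcal M_{\kappa^\omega}).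
\]
\end{enumerate}
In particular, taking $\kappa=\omega_1$ and $\theta=\omega_3$, it is consistent that $m(\omega_1)=\omega_2$ while $\mathrm{cof}(\mathcal M_{\omega_1^\omega})=\omega_3$.
\end{theorem}

Both questions therefore have a positive answer, relative to ZFC alone and with no large cardinals, and $\omega_1$, the first cardinal at which strict inequality is conceivable, is one at which it occurs. Since the forcing preserves cardinals and GCH gives equality, the statement $m(\aleph_\alpha)<\mathrm{cof}(\mathcal M_{\aleph_\alpha^\omega})$ is independent of ZFC for each ordinal $\alpha\ge1$ given by a fixed definition that forcing does not change, such as $\alpha=1$ or $\alpha=\omega$.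

The remaining results are theorems of ZFC which say what $\mathrm{cof}(\mathcal M_{\kappa^\omega})$ is. First, the middle inequality of \eqref{eq:known} is an equality.

\begin{theorem}\label{thm:nwd}
$\mathrm{cof}(\mathcal M_{\kappa^\omega})=\mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})$ for every infinite cardinal $\kappa$.
\end{theorem}

Second, the common value is determined by $\kappa$-th powers of orders that live on countable objects.

\begin{theorem}\label{thm:formula}
For every infinite cardinal $\kappa$,
\[
\mathrm{cof}(\mathcal M_{\kappa^\omega})=\mathrm{cof}\big((\mathcal{NWD}_{\omega^\omega})^\kappa\big)=\max\big\{\mathrm{cof}\big((\mathcal M_{\omega^\omega})^\kappa\big),\ \mathrm{cof}(\omega^\kappa)\big\}.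
\]
If $\mathrm{cof}(\mathcal M)\le\kappa$ or $\mathrm{cof}(\mathcal M)<\aleph_\omega$, this cardinal equals $\max\{\mathrm{cof}(\mathcal M),\mathrm{cof}(\omega^\kappa)\}$.
\end{theorem}

Third, under a cardinal arithmetic assumption the upper bound of \eqref{eq:known} is attained.

\begin{theorem}\label{thm:power}
If $\kappa^{\aleph_0}=\kappa$, then $\mathrm{cof}(\mathcal M_{\kappa^\omega})=2^\kappa$ and $m(\kappa)=\kappa^+$. So for such $\kappa$ the strict inequality $m(\kappa)<\mathrm{cof}(\mathcal M_{\kappa^\omega})$ holds if and only if $2^\kappa>\kappa^+$. In particular, under CH it holds for $\kappa=\omega_1$ if and only if $2^{\omega_1}>\omega_2$.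
\end{theorem}

Theorem~\ref{thm:consistent} is proved in Sections~\ref{sec:chain} and~\ref{sec:model}, which need only Section~\ref{sec:basic}. Sections~\ref{sec:tukey}--\ref{sec:power} prove the other three theorems and use no forcing. All inequalities in \eqref{eq:known} are reproved along the way; see Lemma~\ref{lem:basic}, Corollary~\ref{cor:tukey} and Remark~\ref{rem:recover}.

\section{The space $\kappa^\omega$}\label{sec:basic}

Throughout, $\kappa$ is an infinite cardinal. The symbol $\kappa^\omega$ denotes the space, $\omega^\kappa$ and $\omega_1^{\omega_1}$ denote product orders, and $\kappa^{\aleph_0}$, $\theta^\kappa$, $2^\kappa$ in an equation or inequality between cardinals denote cardinal exponentiation.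

Let $T_\kappa=\kappa^{<\omega}$ be the tree of finite sequences in $\kappa$; it has size $\kappa$. Elements of $\kappa$ are \emph{letters} and elements of $T_\kappa$ are \emph{nodes}. We write $|s|$ for the length of $s$, $\mathrm{ran}(s)$ for the set of its letters, $s^\frown t$ for concatenation, and $s\subseteq t$ or $s\subset x$ if the node $t$ or the point $x\in\kappa^\omega$ extends $s$. The sets $[s]=\{x\in\kappa^\omega:s\subset x\}$ are clopen and form a basis. A set $A$ is \emph{nowhere dense} if every nonempty open set has a nonempty open subset disjoint from $A$; in $\kappa^\omega$ this says that every node $s$ has an extension $t$ with $[t]\cap A=\emptyset$. A set is \emph{meager} if it is a countable union of nowhere dense sets, and \emph{comeager} if its complement is meager. The complement of a dense open set is nowhere dense, and the closure of a nowhere dense set and the union of finitely many nowhere dense sets are nowhere dense.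

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(i)] No set $[s]$ is meager.
\item[(ii)] If $A\cap[\langle\alpha\rangle]$ is nowhere dense (meager) for every $\alpha<\kappa$, then $A$ is nowhere dense (meager).
\item[(iii)] $\kappa^+\le\mathrm{cof}(\mathcal M_{\kappa^\omega})$.
\item[(iv)] $\mathrm{cof}(\mathcal M_{\kappa^\omega})\le2^\kappa$ and $\mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})\le2^\kappa$.
\item[(v)] $\mathrm{cof}(\mathcal M_{\omega^\omega})=\mathrm{cof}(\mathcal M)$, and $\omega_1\le\mathrm{cof}(\mathcal M)\le2^{\aleph_0}$.
\end{enumerate}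
\end{lemma}

\begin{proof}
(i) This is the Baire category theorem. Given nowhere dense sets $A_n$, choose nodes $s\subsetneq s_0\subsetneq s_1\subsetneq\cdots$ with $[s_n]\cap A_n=\emptyset$; then $\bigcup_ns_n\in[s]\setminus\bigcup_nA_n$.

(ii) Let each trace be nowhere dense and let $s$ be a node, which we may take nonempty. Choose $t\supseteq s$ with $[t]$ disjoint from $A\cap[\langle s(0)\rangle]$. Since $[t]\subseteq[\langle s(0)\rangle]$, the set $[t]$ is disjoint from $A$. If each trace is meager, write $A\cap[\langle\alpha\rangle]=\bigcup_nA_{\alpha,n}$ with $A_{\alpha,n}$ nowhere dense. Each $\bigcup_\alpha A_{\alpha,n}$ is nowhere dense by the first case, and $A$ is the union of these countably many sets.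

(iii) Let $B_\alpha$, $\alpha<\kappa$, be meager. By (i) pick $x_\alpha\in[\langle\alpha\rangle]\setminus B_\alpha$. Singletons are nowhere dense, so $\{x_\alpha:\alpha<\kappa\}$ is nowhere dense by (ii), and it is contained in no $B_\alpha$.

(iv) The basis has size $\kappa$, so there are at most $2^\kappa$ closed sets and at most $(2^\kappa)^{\aleph_0}=2^\kappa$ countable unions of closed sets. The closed nowhere dense sets are cofinal in $\mathcal{NWD}_{\kappa^\omega}$ and their countable unions are cofinal in $\mathcal M_{\kappa^\omega}$.

(v) Identify $\omega^\omega$ with $\mathbb R\setminus\mathbb Q$. A subset of this dense subspace is nowhere dense in it if and only if it is nowhere dense in $\mathbb R$, and $\mathbb Q$ is meager in $\mathbb R$. So $B\mapsto B\setminus\mathbb Q$ and $B\mapsto B\cup\mathbb Q$ carry cofinal families of either ideal to cofinal families of the other. The bounds are (iii) and (iv) for $\kappa=\omega$.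
\end{proof}

Since $\mathrm{cf}[\omega]^\omega=1$, part (v) gives $m(\omega)=\mathrm{cof}(\mathcal M)=\mathrm{cof}(\mathcal M_{\omega^\omega})$, the equality for $\kappa=\omega$ mentioned in the introduction.

\section{Chains of length $\omega_1$}\label{sec:chain}

The proof of Lemma~\ref{lem:basic}(iii) defeats one meager set in each clopen piece. To get a better bound we look, inside a single piece, for a chain of nowhere dense sets that no meager set can bound.

\begin{example}\label{ex:omega1}
Let $\kappa=\omega_1$. For $\xi<\omega_1$ the set $\xi^\omega$ of sequences with all letters below $\xi$ is nowhere dense, because $[s^\frown\langle\xi\rangle]$ misses it for every $s$. The sets $\xi^\omega$ increase with $\xi$, and their union is all of $\omega_1^\omega$, because a countable subset of $\omega_1$ is bounded. So a meager set $B$ contains $\xi^\omega$ for only boundedly many $\xi$, and $B$ determines the countable ordinal $\sup\{\xi:\xi^\omega\subseteq B\}$. In a cofinal family these ordinals must be unbounded in $\omega_1$. This yields only $\omega_1\le\mathrm{cof}(\mathcal M_{\omega_1^\omega})$, which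 is weaker than Lemma~\ref{lem:basic}(iii). Now put a copy of the chain into each piece $[\langle\alpha\rangle]$ and stop it at a height $h(\alpha)$ that depends on $\alpha$. The union $\{x:x(n)<h(x(0))\text{ for all }n\ge1\}$ is still nowhere dense. A meager set $B$ now determines one countable ordinal for each $\alpha$, that is, a function $\omega_1\to\omega_1$, and if $B$ contains the union then this function dominates $h$.
\end{example}

For larger $\kappa$ the sets $\xi^\omega$, $\xi<\omega_1$, no longer cover the space. The remedy is to put no restriction on letters $\ge\omega_1$.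

\begin{proof}[Proof of Theorem~\ref{thm:consistent}(i)]
Let $\kappa\ge\omega_1$. For $\alpha,\xi<\omega_1$ let
\[
E_{\alpha,\xi}=\{x\in\kappa^\omega:\ x(0)=\alpha\ \text{ and }\ x(n)\notin[\xi,\omega_1)\text{ for all }n\ge1\}.
\]
For fixed $\alpha$ these sets increase with $\xi$. Their union is $[\langle\alpha\rangle]$: if $x(0)=\alpha$, then $\mathrm{ran}(x)\cap\omega_1$ is countable, hence contained in some $\xi<\omega_1$, and $x\in E_{\alpha,\xi}$. Each $E_{\alpha,\xi}$ is nowhere dense, since $[s^\frown\langle\xi\rangle]\cap E_{\alpha,\xi}=\emptyset$ for every nonempty node $s$. For $h:\omega_1\to\omega_1$ let $A_h=\bigcup_{\alpha<\omega_1}E_{\alpha,h(\alpha)}$. Its trace on $[\langle\alpha\rangle]$ is $E_{\alpha,h(\alpha)}$ for $\alpha<\omega_1$ and empty for $\alpha\ge\omega_1$, so $A_h$ is nowhere dense by Lemma~\ref{lem:basic}(ii).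

For a meager set $B$ and $\alpha<\omega_1$ put $g_B(\alpha)=\sup\{\xi<\omega_1:E_{\alpha,\xi}\subseteq B\}$, with $\sup\emptyset=0$. Then $g_B(\alpha)<\omega_1$. Otherwise $B$ contains $E_{\alpha,\xi}$ for unboundedly many $\xi$, hence for all $\xi$, hence $B\supseteq[\langle\alpha\rangle]$, against Lemma~\ref{lem:basic}(i). So $g_B\in\omega_1^{\omega_1}$, and $A_h\subseteq B$ implies $h(\alpha)\le g_B(\alpha)$ for all $\alpha$. If $\mathcal J$ is cofinal in $\mathcal M_{\kappa^\omega}$, every $A_h$ lies in some $B\in\mathcal J$, so $\{g_B:B\in\mathcal J\}$ is cofinal in $\omega_1^{\omega_1}$.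
\end{proof}

\begin{remark}\label{rem:countablechain}
The length $\omega_1$ cannot be replaced by $\omega$ in this argument: the union of a countable chain of nowhere dense sets is itself meager, so the supremum defining $g_B$ could be infinite. For the nowhere dense ideal, countable chains do work: the sets $n^\omega\subseteq\kappa^\omega$, $n<\omega$, are nowhere dense and their union is dense if $\kappa=\omega$. Theorem~\ref{thm:nwd} is what will transfer the resulting bound $\mathrm{cof}(\omega^\kappa)$ to the meager ideal.
\end{remark}

\section{The model}\label{sec:model}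

We want to make $\mathfrak d_{\omega_1}$ large while leaving $m(\kappa)$ alone. Two of the three cardinals in $m(\kappa)$ depend only on countable sequences of ordinals, so we add many generic functions $\omega_1\to\omega_1$ by a forcing that adds no such sequences.

We use the following standard facts about a forcing $P\in V$ and a $P$-generic filter $G$ over $V$.
\begin{enumerate}
\item[(F1)] If $P$ is \emph{$\sigma$-closed} (every decreasing $\omega$-sequence of conditions has a lower bound), then every function $\omega\to V$ in $V[G]$ belongs to $V$; in particular $\omega_1$ is preserved.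
\item[(F2)] If $P$ has the \emph{$\omega_2$-c.c.} (every antichain has size at most $\omega_1$), then all cardinals $\ge\omega_2$ are preserved.
\item[(F3)] If $X\in V$ and $Y\subseteq X$ is in $V[G]$, then there is in $V$ a family $(A_x)_{x\in X}$ of antichains, a \emph{nice name} for $Y$, with $Y=\{x\in X:A_x\cap G\ne\emptyset\}$.
\item[(F4)] If $P=P_0\times P_1$, then $G=G_0\times G_1$ where $G_0$ is $P_0$-generic over $V$ and $G_1$ is $P_1$-generic over $V[G_0]$.
\item[(F5)] ($\Delta$-system lemma) Under CH, every family of $\omega_2$ countable sets has a subfamily of size $\omega_2$ whose pairwise intersections all equal one set $R$.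
\end{enumerate}

\begin{proof}[Proof of Theorem~\ref{thm:consistent}(ii)]
Work first in $V$. The example $\theta=\kappa^{++}$ is admissible because $(\kappa^{++})^\kappa=(2^{\kappa^+})^\kappa=2^{\kappa^+}=\kappa^{++}$. Let $P$ be the set of countable partial functions from $\theta\times\omega_1$ to $\omega_1$, with $q$ stronger than $p$ if $q\supseteq p$. The union of a countable chain of conditions is a condition, so $P$ is $\sigma$-closed. It has the $\omega_2$-c.c.\ \cite[Ch.~VII, \S6]{Kunen}. Indeed, take $\omega_2$ conditions. Each countable domain carries at most $\omega_1^{\aleph_0}=\omega_1$ conditions, so $\omega_2$ domains occur, and (F5) gives $\omega_2$ conditions whose domains pairwise meet in $R$. There are at most $\omega_1$ functions $R\to\omega_1$, so two of these conditions agree on $R$, and their union is a common extension. By (F1) and (F2) all cardinals are preserved. Let $G$ be $P$-generic over $V$.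

\emph{Step 1: $m(\kappa)=\kappa^+$ in $V[G]$.} By (F1) there are no new reals, so CH holds in $V[G]$ and $\mathrm{cof}(\mathcal M)=\omega_1\le\kappa$ by Lemma~\ref{lem:basic}(v). Also by (F1), $[\kappa]^\omega$ is the same set in $V$ and in $V[G]$. In $V$ it has size at most $2^\kappa=\kappa^+$, so $\mathrm{cf}[\kappa]^\omega\le\kappa^+$ in $V[G]$.

\emph{Step 2: $\mathfrak d_{\omega_1}\ge\theta$ in $V[G]$.} Let $\mathcal D\subseteq\omega_1^{\omega_1}$ be a nonempty set in $V[G]$ of size less than $\theta$, and fix a cardinal $\lambda$ with $|\mathcal D|\le\lambda$ and $\omega_1\le\lambda<\theta$. List $\mathcal D=\{f_\beta:\beta<\lambda\}$ and let $Y=\{(\beta,\alpha,f_\beta(\alpha)):\beta<\lambda,\ \alpha<\omega_1\}$, a subset of $X=\lambda\times\omega_1\times\omega_1$. A nice name $(A_x)_{x\in X}$ for $Y$ involves at most $\lambda\cdot\omega_1=\lambda$ conditions, each with countable domain. So there is $I\subseteq\theta$ in $V$ with $|I|\le\lambda$ such that all these conditions lie in $P_I=\{p\in P:\mathrm{dom}(p)\subseteq I\times\omega_1\}$. With $G_I=G\cap P_I$ we have $Y=\{x:A_x\cap G_I\neq\emptyset\}$,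 so $\mathcal D\in V[G_I]$.

Splitting a condition into its parts over $I\times\omega_1$ and over $(\theta\setminus I)\times\omega_1$ identifies $P$ with $P_I\times P_{\theta\setminus I}$, so $G\cap P_{\theta\setminus I}$ is $P_{\theta\setminus I}$-generic over $V[G_I]$ by (F4). Fix $i\in\theta\setminus I$ and let $c(\alpha)=(\bigcup G)(i,\alpha)$; this is defined for all $\alpha<\omega_1$, since the conditions defined at $(i,\alpha)$ are dense. For $f\in\mathcal D$ the set
\[
\{p\in P_{\theta\setminus I}:\ (i,\alpha)\in\mathrm{dom}(p)\text{ and }p(i,\alpha)>f(\alpha)\text{ for some }\alpha\}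
\]
belongs to $V[G_I]$. It is dense in $P_{\theta\setminus I}$: given $p$, take $\alpha$ with $(i,\alpha)\notin\mathrm{dom}(p)$ and extend $p$ by the single value $f(\alpha)+1$ at $(i,\alpha)$, which gives a condition in $V$. So $G$ meets this set and $c\not\le f$. Hence $\mathcal D$ is not cofinal in $\omega_1^{\omega_1}$.

\emph{Step 3: $2^\kappa\le\theta$ in $V[G]$.} In $V$ we have $|P|\le\theta^{\aleph_0}=\theta$, so there are at most $\theta^{\omega_1}=\theta$ antichains and at most $\theta^\kappa=\theta$ nice names for subsets of $\kappa$.

By part (i) and Lemma~\ref{lem:basic}(iv), in $V[G]$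
\[
\theta\le\mathfrak d_{\omega_1}\le\mathrm{cof}(\mathcal M_{\kappa^\omega})\le2^\kappa\le\theta,
\]
and $\theta>\kappa^+=m(\kappa)$. Since the consistency of ZFC implies that of ZFC${}+{}$GCH, the last sentence of the theorem follows.
\end{proof}

Of GCH the proof uses CH, for the chain condition and the value of $\mathrm{cof}(\mathcal M)$, and $\kappa^{\aleph_0}\le\kappa^+$, in Step~1. The hypothesis $\theta^\kappa=\theta$ enters only in Step~3; without it the proof still gives $m(\kappa)<\theta\le\mathrm{cof}(\mathcal M_{\kappa^\omega})$.

\section{Tukey reductions and dense open sets of nodes}\label{sec:tukey}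

The maps $h\mapsto A_h$ and $B\mapsto g_B$ of Section~\ref{sec:chain} are an instance of a pattern that we now use systematically.

\begin{definition}
For nonempty partial orders $P,Q$ write $P\le_TQ$ if there are maps $\Phi:P\to Q$ and $\Psi:Q\to P$ such that $\Phi(p)\le q$ implies $p\le\Psi(q)$ for all $p\in P$, $q\in Q$. Write $P\equiv_TQ$ if $P\le_TQ$ and $Q\le_TP$.
\end{definition}

Composing maps shows that $\le_T$ is transitive. We need three further properties.
\begin{enumerate}
\item[(T1)] $P\le_TQ$ implies $\mathrm{cof}(P)\le\mathrm{cof}(Q)$, because $\Psi$ maps a cofinal subset of $Q$ onto a cofinal subset of $P$.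
\item[(T2)] $P\le_TQ$ implies $P^I\le_TQ^I$: apply $\Phi$ and $\Psi$ in each coordinate.
\item[(T3)] If $\emptyset\ne I\subseteq J$ then $P^I\le_TP^J$: let $\Phi$ extend a function by a fixed element of $P$ and let $\Psi$ be restriction to $I$.
\end{enumerate}
Also $P^I$ depends up to isomorphism only on $|I|$, and $(P^I)^J\cong P^{I\times J}$. Property (T2) is the reason to prefer reductions to bare inequalities between cofinalities: a reduction survives the passage to $\kappa$-th powers.

It is convenient to replace nowhere dense sets by sets of nodes. Call $D\subseteq T_\kappa$ \emph{open} if it contains all extensions of its members, and \emph{dense} if every node has an extension in $D$. Let $\mathcal O_\kappa$ be the set of dense open $D\subseteq T_\kappa$, ordered by \emph{reverse} inclusion: $D\le E$ means $E\subseteq D$. So a family is cofinal in $\mathcal O_\kappa$ if every $D\in\mathcal O_\kappa$ contains one of its members. For $D\in\mathcal O_\kappa$ the set $U_D=\bigcup_{s\in D}[s]$ is dense open in $\kappa^\omega$, and for nowhere dense $B$ the set $D_B=\{s:[s]\cap B=\emptyset\}$ is in $\mathcal O_\kappa$.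

\begin{lemma}\label{lem:tukey}
\begin{enumerate}
\item[(i)] $\mathcal{NWD}_{\kappa^\omega}\equiv_T\mathcal O_\kappa$.
\item[(ii)] $\mathcal M_{\kappa^\omega}\le_T(\mathcal O_\kappa)^\omega$.
\item[(iii)] $(\mathcal O_\kappa)^\kappa\le_T\mathcal O_\kappa$.
\item[(iv)] $\omega\le_T\mathcal O_\omega\le_T\mathcal O_\kappa$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) For $\mathcal{NWD}_{\kappa^\omega}\le_T\mathcal O_\kappa$ take $\Phi(A)=D_A$ and $\Psi(D)=\kappa^\omega\setminus U_D$. If $D\subseteq D_A$, then $A\cap U_D=\emptyset$, that is, $A\subseteq\Psi(D)$.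

In the other direction the same two maps fail, because $U_D$ forgets part of $D$: if $D$ is the set of nodes of length at least $n$, then $U_D=\kappa^\omega$ whatever $n$ is. We first shrink $D$ to a set whose open union remembers $D$. Let
\[
D^*=\{s\in T_\kappa:\ s{\restriction}n\in D\text{ and }s(n)=1\text{ for some }n<|s|\}.
\]
It is open, and it is dense since $t^\frown\langle1\rangle\in D^*$ for $t\in D$. We claim that $[s]\subseteq U_{D^*}$ implies $s\in D$. The point $x=s^\frown000\cdots$ has an initial segment in $D^*$, so there is $n$ with $x{\restriction}n\in D$ and $x(n)=1$. This forces $n<|s|$, so $s$ extends $x{\restriction}n$ and $s\in D$. Now take $\Phi(D)=\kappa^\omega\setminus U_{D^*}$ and $\Psi(B)=D_B$. If $\Phi(D)\subseteq B$ and $s\in D_B$, then $[s]\subseteq U_{D^*}$, so $s\in D$; thus $D_B\subseteq D$.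

(ii) For meager $A$ fix nowhere dense sets $A_n$ with union $A$ and put $\Phi(A)=(D_{A_n})_n$; put $\Psi((D_n)_n)=\bigcup_n(\kappa^\omega\setminus U_{D_n})$. If $D_n\subseteq D_{A_n}$ for all $n$, then $A_n\subseteq\kappa^\omega\setminus U_{D_n}$ for all $n$.

(iii) Put the $\alpha$-th set above the node $\langle\alpha\rangle$: let $\Phi((D_\alpha)_\alpha)=\{\langle\alpha\rangle^\frown s:\alpha<\kappa,\ s\in D_\alpha\}$ and $\Psi(E)=(E_\alpha)_\alpha$ with $E_\alpha=\{s:\langle\alpha\rangle^\frown s\in E\}$. These sets are dense open, and $E\subseteq\Phi((D_\alpha)_\alpha)$ implies $E_\alpha\subseteq D_\alpha$ for all $\alpha$.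

(iv) For $\omega\le_T\mathcal O_\omega$ let $\Phi(n)=\{s:|s|\ge n\}$ and $\Psi(E)=\min\{|s|:s\in E\}$; if $E\subseteq\Phi(n)$ then $n\le\Psi(E)$.

For $\mathcal O_\omega\le_T\mathcal O_\kappa$ let $\pi:\kappa\to\omega$ be the identity on $\omega$ and $0$ elsewhere. It acts on nodes letter by letter, preserving extension, fixing $T_\omega$, and satisfying
\begin{equation}\label{eq:pi}
\pi\circ(s^\frown q)=(\pi\circ s)^\frown q\qquad(s\in T_\kappa,\ q\in T_\omega).
\end{equation}
Let $\Phi(D)=\{s\in T_\kappa:\pi\circ s\in D\}$ and $\Psi(E)=\{\pi\circ s:s\in E\}$. The set $\Phi(D)$ is open since $\pi$ preserves extension. It is dense: given $s$, take $q\in T_\omega$ with $(\pi\circ s)^\frown q\in D$; then $s^\frown q\in\Phi(D)$ by \eqref{eq:pi}. The set $\Psi(E)$ is open in $T_\omega$ by \eqref{eq:pi}, since $s^\frown q\in E$ when $s\in E$. It is dense: given $r\in T_\omega$, take $s\in E$ extending $r$; then $\pi\circ s\supseteq\pi\circ r=r$. Finally $E\subseteq\Phi(D)$ says exactly that $\Psi(E)\subseteq D$.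
\end{proof}

\begin{corollary}\label{cor:tukey}
$\mathcal M_{\kappa^\omega}\le_T\mathcal O_\kappa\equiv_T\mathcal{NWD}_{\kappa^\omega}$ and $\omega^\kappa\le_T(\mathcal O_\omega)^\kappa\le_T\mathcal O_\kappa$.
\end{corollary}

\begin{proof}
By Lemma~\ref{lem:tukey}(ii), (T3) and (iii), $\mathcal M_{\kappa^\omega}\le_T(\mathcal O_\kappa)^\omega\le_T(\mathcal O_\kappa)^\kappa\le_T\mathcal O_\kappa$. By (iv), (T2) and (iii), $\omega^\kappa\le_T(\mathcal O_\omega)^\kappa\le_T(\mathcal O_\kappa)^\kappa\le_T\mathcal O_\kappa$.
\end{proof}

\section{Decoding a dense open set from a meager set}\label{sec:key}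

Corollary~\ref{cor:tukey} gives one half of Theorem~\ref{thm:nwd}. The other half cannot come from a reduction $\mathcal O_\kappa\le_T\mathcal M_{\kappa^\omega}$. Such a reduction would give $\omega\le_T\mathcal M_{\kappa^\omega}$ by some $\Phi,\Psi$, and then the meager set $B=\bigcup_n\Phi(n)$ would satisfy $n\le\Psi(B)$ for all $n$. What we can do is encode $D\in\mathcal O_\kappa$ by a meager set in such a way that any larger meager set $B$ yields $\kappa$ candidates, one of which is contained in $D$.

We first give meager sets a combinatorial form. For $g:T_\kappa\to T_\kappa$ let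
\[
Y_g=\{x\in\kappa^\omega:\ (x{\restriction}n)^\frown g(x{\restriction}n)\subset x\text{ for infinitely many }n\}.
\]

\begin{lemma}\label{lem:Yg}
Each $Y_g$ is comeager, and every meager set is disjoint from some $Y_g$.
\end{lemma}

\begin{proof}
$Y_g$ is the intersection over $m<\omega$ of the sets $\bigcup\{[s^\frown g(s)]:|s|\ge m\}$, which are dense open. If $B$ is meager, cover it by an increasing sequence of nowhere dense sets $F_n$ and choose $g(s)$ with $[s^\frown g(s)]\cap F_{|s|}=\emptyset$. A point of $Y_g$ avoids $F_n$ for infinitely many $n$, hence for all $n$.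
\end{proof}

The difficulty is now visible. Changing $g$ on all nodes of length at most $m$ does not change $Y_g$, so no property of the set $Y_g$ tells us anything about $g(s)$ for a given node $s$, whereas a dense open set has to answer \emph{every} node. A Baire category argument shows, however, that $g$ behaves well on all $\kappa$ immediate successors of \emph{some} node $u$. For $c:T_\kappa\to\kappa$ and a finite or infinite sequence $y$, call $k<|y|$ a \emph{$c$-hit} of $y$ if $y(k)=c(y{\restriction}k)$. Let $Z_c$ be the set of points with infinitely many $c$-hits. It equals $Y_g$ for $g(s)=\langle c(s)\rangle$, so it is comeager.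

\begin{lemma}\label{lem:local}
If $Y_g\subseteq Z_c$, then there is a node $u$ such that for every letter $\xi$ the node $u^\frown\langle\xi\rangle^\frown g(u^\frown\langle\xi\rangle)$ has a $c$-hit $k\ge|u|$.
\end{lemma}

\begin{proof}
Otherwise choose for each node $u$ a letter $\xi_u$ for which this node has no $c$-hit $k\ge|u|$. Let $u_0=\emptyset$, $v_n=u_n{}^\frown\langle\xi_{u_n}\rangle$ and $u_{n+1}=v_n{}^\frown g(v_n)$. The lengths $|u_n|$ and $|v_n|$ increase strictly, so $x=\bigcup_nu_n$ is a point of $\kappa^\omega$, and $x\in Y_g$ as witnessed at the lengths $|v_n|$. Every $k<\omega$ satisfies $|u_n|\le k<|u_{n+1}|$ for some $n$, and such a $k$ is not a $c$-hit of $u_{n+1}$, hence not of $x$. So $x\in Y_g\setminus Z_c$.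
\end{proof}

There are as many letters as nodes, so the successors of $u$ can stand for all nodes of the tree. Fix a bijection $\delta:\kappa\to T_\kappa$, and for a node $w$ let
\[
\delta^*(w)=\delta(w(0))^\frown\delta(w(1))^\frown\cdots{}^\frown\delta(w(|w|-1)),
\]
with $\delta^*(\emptyset)=\emptyset$. Then $\delta^*(w^\frown w')=\delta^*(w)^\frown\delta^*(w')$; in particular $\delta^*$ preserves extension.

The plan is as follows. To find an extension of a node $r$ in $D$, feed the letter $\xi=\delta^{-1}(r)$ to $g$ above $u$ and read the answer. Consider the smallest case, in which the answer $g(u^\frown\langle\xi\rangle)=\langle\eta\rangle$ is one letter. The node $u^\frown\langle\xi,\eta\rangle$ has a hit at $|u|$ or at $|u|+1$, and the decoder, who knows $g$ and $u$ but not $c$, cannot tell which. It outputs $r^\frown\delta(\eta)$ in both cases. If the hit is at $|u|$, then $\xi=c(u)$, and the output is in $D$ provided $\delta(c(u))\in D$, because $D$ is open. If the hit is at $|u|+1$, then $\eta=c(u^\frown\langle\xi\rangle)$, and the output is in $D$ provided $\delta(\xi)^\frown\delta(c(u^\frown\langle\xi\rangle))\in D$.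 So $c(w)$ must name a node that, appended to the decoding of the part of $w$ above $u$, lands in $D$. The encoder knows $D$ but not $u$, so it serves all final segments of $w$ at once; there are only finitely many.

\begin{lemma}[Encoding]\label{lem:encode}
For every $D\in\mathcal O_\kappa$ there is $c_D:T_\kappa\to\kappa$ such that
\begin{equation}\label{eq:encode}
\delta^*(w')^\frown\delta(c_D(w))\in D\quad\text{whenever }w=w''{}^\frown w',
\end{equation}
where $w'$ and $w''$ may be empty.
\end{lemma}

\begin{proof}
Fix $w$ and let $r_1,\dots,r_l$ list the nodes $\delta^*(w')$ for the final segments $w'$ of $w$. By density choose $t_1,\dots,t_l$ successively with $r_j{}^\frown t_1{}^\frown\cdots{}^\frown t_j\in D$, and let $t=t_1{}^\frown\cdots{}^\frown t_l$. Since $D$ is open, $r_j{}^\frown t\in D$ for all $j$. Put $c_D(w)=\delta^{-1}(t)$.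
\end{proof}

Fix such a $c_D$ for each $D$ and write $Z^D=Z_{c_D}$, a comeager set. For $g:T_\kappa\to T_\kappa$ and $u\in T_\kappa$ define the \emph{decoder} $e_{g,u}:T_\kappa\to T_\kappa$ by
\[
e_{g,u}(r)=\delta^*\big(\langle\xi\rangle^\frown g(u^\frown\langle\xi\rangle)\big)=r^\frown\delta^*\big(g(u^\frown\langle\xi\rangle)\big),\qquad\xi=\delta^{-1}(r).
\]
It depends only on $g$ and $u$, and $e_{g,u}(r)\supseteq r$.

\begin{lemma}[Decoding]\label{lem:key}
If $D\in\mathcal O_\kappa$ and $Y_g\subseteq Z^D$, then there is a node $u$ with $e_{g,u}(r)\in D$ for all $r\in T_\kappa$.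
\end{lemma}

\begin{proof}
Take $u$ from Lemma~\ref{lem:local} for $c=c_D$. Given $r$, let $\xi=\delta^{-1}(r)$ and $z=\langle\xi\rangle^\frown g(u^\frown\langle\xi\rangle)$, so that $e_{g,u}(r)=\delta^*(z)$. The node $u^\frown z$ has a $c_D$-hit at $|u|+j$ for some $j<|z|$; that is, $z(j)=c_D(w)$ for $w=u^\frown(z{\restriction}j)$. By \eqref{eq:encode} with $w'=z{\restriction}j$,
\[
\delta^*(z{\restriction}(j+1))=\delta^*(z{\restriction}j)^\frown\delta(z(j))\in D .
\]
The node $\delta^*(z)$ extends this one, and $D$ is open.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:nwd}]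
By Corollary~\ref{cor:tukey} and (T1), $\mathrm{cof}(\mathcal M_{\kappa^\omega})\le\mathrm{cof}(\mathcal O_\kappa)=\mathrm{cof}(\mathcal{NWD}_{\kappa^\omega})$. For the converse let $\mathcal J$ be cofinal in $\mathcal M_{\kappa^\omega}$ of least size. For $B\in\mathcal J$ fix $g_B$ with $Y_{g_B}\cap B=\emptyset$ by Lemma~\ref{lem:Yg}. For $B\in\mathcal J$ and $u\in T_\kappa$ let $D_{B,u}$ be the set of all extensions of nodes in the range of $e_{g_B,u}$. It is open, and dense because $e_{g_B,u}(r)\supseteq r$. Given $D\in\mathcal O_\kappa$, choose $B\in\mathcal J$ containing the meager set $\kappa^\omega\setminus Z^D$. Then $Y_{g_B}\subseteq Z^D$, so Lemma~\ref{lem:key} gives $u$ such that the range of $e_{g_B,u}$, and with it $D_{B,u}$, is contained in $D$. Thus the sets $D_{B,u}$ are cofinal in $\mathcal O_\kappa$, and $\mathrm{cof}(\mathcal O_\kappa)\le\kappa\cdot|\mathcal J|=|\mathcal J|$ by Lemma~\ref{lem:basic}(iii).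
\end{proof}

\section{Reduction to powers of countable objects}\label{sec:formula}

By Theorem~\ref{thm:nwd} it remains to compute $\mathrm{cof}(\mathcal O_\kappa)$, and Corollary~\ref{cor:tukey} bounds it from below by $\mathrm{cof}((\mathcal O_\omega)^\kappa)$. The upper bounds in this section all face the same problem. We must make one choice for each of $\kappa$ coordinates, and listing all choice functions would cost $2^\kappa$. Instead we trap each choice in a finite set. The first task is to show that this costs only $\mathrm{cof}(\omega^\kappa)$.

\subsection*{Finite subsets of $\kappa$}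

Let $[X]^{<\omega}$ be the set of finite subsets of $X$, ordered by inclusion. Call an indexed family $(f_x)_{x\in X}$ in $\omega^I$ \emph{strongly unbounded} if for every $g\in\omega^I$ there are only finitely many $x$ with $f_x\le g$.

\begin{lemma}\label{lem:su}
If $(f_x)_{x\in X}$ is strongly unbounded in $\omega^I$, then $[X]^{<\omega}\le_T\omega^I$. If moreover $X$ is uncountable, then $|X|\le\mathrm{cof}(\omega^I)$.
\end{lemma}

\begin{proof}
Let $\Phi(a)$ be the pointwise maximum of the $f_x$ for $x\in a$, with $\Phi(\emptyset)=0$, and let $\Psi(g)=\{x:f_x\le g\}$, a finite set. Then $\Phi(a)\le g$ implies $a\subseteq\Psi(g)$. If $\mathcal H$ is cofinal in $\omega^I$, the finite sets $\Psi(g)$, $g\in\mathcal H$, cover $X$, so $|X|\le|\mathcal H|\cdot\aleph_0$.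
\end{proof}

To find such a family indexed by $\kappa$ in $\omega^\kappa$ we need functions $\varphi_\xi:\kappa\to\omega$, $\xi<\kappa$, such that every infinite subset of $\kappa$ has infinite image under one of them. For $\kappa=\omega_1$, fix for each infinite $\alpha<\omega_1$ a bijection $\alpha\to\omega$ and extend it by $0$: an infinite subset of $\omega_1$ has an infinite part below some $\alpha$, on which the $\alpha$-th function is injective. The general case iterates this.

\begin{lemma}\label{lem:finite}
$[\kappa]^{<\omega}\le_T\omega^\kappa$, and hence $([\kappa]^{<\omega})^\kappa\le_T\omega^\kappa$.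
\end{lemma}

\begin{proof}
We show by induction on $\kappa$ that there is a family $\mathcal A_\kappa$ of at most $\kappa$ functions $\kappa\to\omega$ such that for every infinite $A\subseteq\kappa$ some $\varphi\in\mathcal A_\kappa$ has infinite image $\varphi[A]$. Let $\mathcal A_\omega$ consist of the identity. Let $\kappa>\omega$. For each infinite ordinal $\alpha<\kappa$ transfer $\mathcal A_{|\alpha|}$ to $\alpha$ along a bijection $|\alpha|\to\alpha$, extend the functions to $\kappa$ by $0$, and put them into $\mathcal A_\kappa$. If $\mathrm{cf}(\kappa)=\omega$, fix an increasing sequence $(\kappa_n)_n$ with supremum $\kappa$ and add the function $\psi(\beta)=\min\{n:\beta<\kappa_n\}$. This gives at most $\kappa\cdot\kappa=\kappa$ functions. Let $A\subseteq\kappa$ be infinite; shrinking it, assume that it is countable. If $A\cap\alpha$ is infinite for some $\alpha<\kappa$, one of the functions added for $\alpha$ has infinite image on $A\cap\alpha$. Otherwise $A$ is unbounded in $\kappa$, so $\mathrm{cf}(\kappa)=\omega$, and each $A\cap\kappa_n$ is finite, so $\psi$ is finite-to-one on $A$ and $\psi[A]$ is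 infinite.

List $\mathcal A_\kappa=\{\varphi_\xi:\xi<\kappa\}$, with repetitions if necessary, and let $f_\alpha(\xi)=\varphi_\xi(\alpha)$. If $f_\alpha\le g$ for all $\alpha\in A$, then each $\varphi_\xi$ is bounded on $A$ by $g(\xi)$, so $A$ is finite. Thus $(f_\alpha)_{\alpha<\kappa}$ is strongly unbounded and Lemma~\ref{lem:su} applies. By (T2), $([\kappa]^{<\omega})^\kappa\le_T(\omega^\kappa)^\kappa\cong\omega^\kappa$.
\end{proof}

\subsection*{From $\mathcal O_\kappa$ to $(\mathcal O_\omega)^\kappa$}

To place a dense open set inside a given $D\in\mathcal O_\kappa$, we need for each node $s$ an extension of $s$ in $D$. Knowing a finite set of letters that suffices to write such an extension does not single one out. But if we close under these finite sets we obtain around each $s$ a countable alphabet $N$ such that $D$ is dense in $N^{<\omega}$, and there $D$ looks like a member of $\mathcal O_\omega$.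

\begin{proposition}\label{prop:down}
$\mathrm{cof}(\mathcal O_\kappa)=\mathrm{cof}((\mathcal O_\omega)^\kappa)$.
\end{proposition}

\begin{proof}
The inequality $\ge$ is in Corollary~\ref{cor:tukey}. For $\le$ let $\mathcal F$ be cofinal in $([\kappa]^{<\omega})^{T_\kappa}$ and $\mathcal G$ cofinal in $(\mathcal O_\omega)^{T_\kappa}$, both of least size. Since $|T_\kappa|=\kappa$, Lemma~\ref{lem:finite} and Corollary~\ref{cor:tukey} give $|\mathcal F|\le\mathrm{cof}(\omega^\kappa)\le\mathrm{cof}((\mathcal O_\omega)^\kappa)=|\mathcal G|$, and $\mathcal G$ is infinite because $\omega\le_T\omega^\kappa$. It suffices to find a cofinal family in $\mathcal O_\kappa$ indexed by $\mathcal F\times\mathcal G$.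

For $F\in\mathcal F$ and $s\in T_\kappa$ let $N_{F,s}$ be the least set $N\supseteq\omega\cup\mathrm{ran}(s)$ such that $F(t)\subseteq N$ for all $t\in N^{<\omega}$. It is the union of the countable sets $N_0=\omega\cup\mathrm{ran}(s)$, $N_{k+1}=N_k\cup\bigcup\{F(t):t\in N_k^{<\omega}\}$, so it is countably infinite. Fix a bijection $b_{F,s}:\omega\to N_{F,s}$. For $F\in\mathcal F$ and $E=(E_s)_s\in\mathcal G$ let $D_{F,E}$ be the set of all extensions of nodes $s^\frown(b_{F,s}\circ t)$ with $s\in T_\kappa$ and $t\in E_s$. It is open, and it is dense because each $E_s$ is nonempty.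

Let $D\in\mathcal O_\kappa$. Choose $f:T_\kappa\to T_\kappa$ with $s^\frown f(s)\in D$ for all $s$, and then $F\in\mathcal F$ with $\mathrm{ran}(f(s))\subseteq F(s)$ for all $s$. For each $s$, with $b=b_{F,s}$ and $N=N_{F,s}$, let
\[
D_s=\{t\in T_\omega:\ s^\frown(b\circ t)\in D\}.
\]
This set is open since $D$ is. It is dense in $T_\omega$: given $t$, the node $s'=s^\frown(b\circ t)$ lies in $N^{<\omega}$, so $\mathrm{ran}(f(s'))\subseteq F(s')\subseteq N$, the node $q=b^{-1}\circ f(s')$ is defined, and $s^\frown(b\circ(t^\frown q))=s'{}^\frown f(s')\in D$. So $(D_s)_s\in(\mathcal O_\omega)^{T_\kappa}$, and there is $E\in\mathcal G$ with $E_s\subseteq D_s$ for all $s$. Every node $s^\frown(b_{F,s}\circ t)$ with $t\in E_s$ is in $D$, so $D_{F,E}\subseteq D$.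
\end{proof}

\subsection*{From $(\mathcal O_\omega)^\kappa$ to $(\mathcal M_{\omega^\omega})^\kappa$}

We apply the Decoding Lemma for $\omega^\omega$ in each of $\kappa$ coordinates. Each coordinate has its own good node $u$. Instead of guessing it, we run the first $n$ decoders one after the other. Decoders only extend nodes, so once the good one has led into $D$ the later ones cannot lead out, and an upper bound for the index of the good node is all we need.

\begin{proposition}\label{prop:meagerpower}
$\mathrm{cof}((\mathcal O_\omega)^\kappa)=\max\{\mathrm{cof}((\mathcal M_{\omega^\omega})^\kappa),\mathrm{cof}(\omega^\kappa)\}$.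
\end{proposition}

\begin{proof}
($\ge$) Corollary~\ref{cor:tukey} gives $\omega^\kappa\le_T(\mathcal O_\omega)^\kappa$. Applied to the cardinal $\omega$ it gives $\mathcal M_{\omega^\omega}\le_T\mathcal O_\omega$, so $(\mathcal M_{\omega^\omega})^\kappa\le_T(\mathcal O_\omega)^\kappa$ by (T2).

($\le$) Use the notation of Section~\ref{sec:key} for the tree $T_\omega=\{u_n:n<\omega\}$. For $g:T_\omega\to T_\omega$ and $n<\omega$ let $D_{g,n}$ be the set of all extensions of nodes
\[
e_{g,u_n}(\cdots e_{g,u_1}(e_{g,u_0}(r))\cdots),\qquad r\in T_\omega .
\]
The displayed node extends $r$, so $D_{g,n}\in\mathcal O_\omega$. Suppose $Y_g\subseteq Z^D$ and $u_k$ is a node as in Lemma~\ref{lem:key}. For $n\ge k$ the displayed node extends a node in the range of $e_{g,u_k}$, so it is in $D$. Hence $D_{g,n}\subseteq D$ for all $n\ge k$.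

Let $\mathcal B$ be cofinal in $(\mathcal M_{\omega^\omega})^\kappa$ and $\mathcal H$ cofinal in $\omega^\kappa$, both of least size; $\mathcal H$ is infinite. For $B=(B_\alpha)_\alpha\in\mathcal B$ and $\alpha<\kappa$ fix $g_{B,\alpha}$ with $Y_{g_{B,\alpha}}\cap B_\alpha=\emptyset$. Given $(D_\alpha)_\alpha\in(\mathcal O_\omega)^\kappa$, first take $B\in\mathcal B$ with $B_\alpha\supseteq\omega^\omega\setminus Z^{D_\alpha}$ for all $\alpha$. Then $Y_{g_{B,\alpha}}\subseteq Z^{D_\alpha}$; let $k_\alpha$ be the index of a good node, and take $h\in\mathcal H$ with $k_\alpha\le h(\alpha)$ for all $\alpha$. Then $D_{g_{B,\alpha},h(\alpha)}\subseteq D_\alpha$ for all $\alpha$. So the sequences $(D_{g_{B,\alpha},h(\alpha)})_\alpha$ with $B\in\mathcal B$, $h\in\mathcal H$ form a cofinal family, of size at most $\max\{|\mathcal B|,|\mathcal H|\}$.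
\end{proof}

The indices $k_\alpha$ depend on $B$ as well as on the sets $D_\alpha$, so $h$ has to be chosen after $B$. This is why the argument bounds a cofinality and does not produce a reduction to a product.

\subsection*{The formula}

\begin{proof}[Proof of Theorem~\ref{thm:formula}]
By Theorem~\ref{thm:nwd}, Lemma~\ref{lem:tukey}(i) and Proposition~\ref{prop:down}, $\mathrm{cof}(\mathcal M_{\kappa^\omega})=\mathrm{cof}(\mathcal O_\kappa)=\mathrm{cof}((\mathcal O_\omega)^\kappa)$. By Lemma~\ref{lem:tukey}(i) for $\omega$ and (T2), $(\mathcal O_\omega)^\kappa\equiv_T(\mathcal{NWD}_{\omega^\omega})^\kappa$. With Proposition~\ref{prop:meagerpower} this is the displayed formula.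

Let $\mu=\mathrm{cof}(\mathcal M)=\mathrm{cof}(\mathcal M_{\omega^\omega})$. By (T3), $\mu\le\mathrm{cof}((\mathcal M_{\omega^\omega})^\kappa)$, so for the second statement it suffices to prove $\mathrm{cof}((\mathcal M_{\omega^\omega})^\kappa)\le\mu\cdot\mathrm{cof}(\omega^\kappa)$ when $\mu\le\kappa$ or $\mu<\aleph_\omega$. The hypothesis is used only for the following.

\emph{Claim.} There is a family $\mathcal C$ of at most $\mu$ subsets of $\mu$, each of size at most $\kappa$, such that every subset of $\mu$ of size at most $\kappa$ is contained in a member of $\mathcal C$.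

If $\mu\le\kappa$ take $\mathcal C=\{\mu\}$. Otherwise $\kappa=\omega_m$ and $\mu=\omega_n$ with $m<n<\omega$, and we find by induction on $j\in[m,n]$ a family $\mathcal C_j$ with the property of the claim for $\omega_j$ in place of $\mu$. Let $\mathcal C_m=\{\omega_m\}$. Given $\mathcal C_j$, transfer it to each ordinal $\alpha\in[\omega_j,\omega_{j+1})$ along a bijection $\omega_j\to\alpha$ and let $\mathcal C_{j+1}$ be the union of the transferred families, of size at most $\omega_{j+1}$. A subset of $\omega_{j+1}$ of size at most $\omega_m$ is contained in some such $\alpha$, because $\omega_{j+1}$ is regular and larger than $\omega_m$, and the family on $\alpha$ covers it. This proves the claim.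

Let $\{B_i:i<\mu\}$ be cofinal in $\mathcal M_{\omega^\omega}$, let $\mathcal F$ be cofinal in $([\kappa]^{<\omega})^\kappa$ with $|\mathcal F|\le\mathrm{cof}(\omega^\kappa)$ (Lemma~\ref{lem:finite}), and fix for each $C\in\mathcal C$ an injection $j_C:C\to\kappa$. For $C\in\mathcal C$, $S\in\mathcal F$ and $\alpha<\kappa$ let
\[
B_{C,S}(\alpha)=\bigcup\{B_i:\ i\in C,\ j_C(i)\in S(\alpha)\},
\]
a finite union of meager sets. Given $(A_\alpha)_\alpha\in(\mathcal M_{\omega^\omega})^\kappa$, choose $i(\alpha)<\mu$ with $A_\alpha\subseteq B_{i(\alpha)}$, then $C\in\mathcal C$ containing all $i(\alpha)$, then $S\in\mathcal F$ with $j_C(i(\alpha))\in S(\alpha)$ for all $\alpha$. Then $A_\alpha\subseteq B_{C,S}(\alpha)$ for all $\alpha$. So the sequences $B_{C,S}$ are cofinal, and there are at most $\mu\cdot\mathrm{cof}(\omega^\kappa)$ of them.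
\end{proof}

The induction in the claim stops at $\aleph_\omega$, where a countable set need not be bounded.

\begin{remark}\label{rem:recover}
Theorem~\ref{thm:formula} contains the lower bounds met so far. The bound $\mathrm{cof}(\mathcal M)$ follows from (T3) as in the proof. Next, $[\kappa]^\omega\le_T([\kappa]^{<\omega})^\omega$: send a countable set to a sequence of finite sets with that union, and a sequence of finite sets to its union. With (T3) and Lemma~\ref{lem:finite} this gives $\mathrm{cf}[\kappa]^\omega\le\mathrm{cof}(\omega^\kappa)$. Finally, for uncountable $\kappa$ we have $\omega_1\le_T[\omega_1]^{<\omega}$ by $\alpha\mapsto\{\alpha\}$ and $a\mapsto\sup a$, so $\omega_1^{\omega_1}\le_T\omega^{\omega_1}\le_T\omega^\kappa$ and $\mathfrak d_{\omega_1}\le\mathrm{cof}(\omega^\kappa)$.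
\end{remark}

\section{The case $\kappa^{\aleph_0}=\kappa$}\label{sec:power}

By Lemma~\ref{lem:su}, a strongly unbounded family of size $2^\kappa$ in $\omega^\kappa$ makes $\mathrm{cof}(\omega^\kappa)$ as large as possible. The idea is visible on the Cantor space $2^\omega$. For $x,y\in2^\omega$ let $f_x(y)$ be $0$ if $x=y$ and $1+\min\{n:x(n)\ne y(n)\}$ otherwise, so that $f_x(y)$ is large when $x$ is close to $y$ but different from it. If $g$ bounds $f_x$ for all $x$ in a set $\mathcal X$, then every $y$ has a neighborhood, of size given by $g(y)$, that contains no point of $\mathcal X$ other than $y$. So $\mathcal X$ has no accumulation point and is finite by compactness. For $2^\kappa$ we do this in all the Cantor spaces $2^A$ with $A\subseteq\kappa$ countably infinite, and the hypothesis keeps the number of coordinates at $\kappa$.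

\begin{lemma}\label{lem:big}
If $\kappa^{\aleph_0}=\kappa$, then $\mathrm{cof}(\omega^\kappa)\ge2^\kappa$.
\end{lemma}

\begin{proof}
Let $I$ be the set of pairs $(A,y)$ with $A\subseteq\kappa$ countably infinite and $y:A\to2$. There are at least $\kappa$ and at most $\kappa^{\aleph_0}=\kappa$ sets $A$, and $2^{\aleph_0}\le\kappa^{\aleph_0}=\kappa$, so $|I|=\kappa$ and $\omega^I\cong\omega^\kappa$. Fix for each $A$ a one-to-one enumeration $A=\{a_n:n<\omega\}$. For $X:\kappa\to2$ define $f_X\in\omega^I$ by
\[
f_X(A,y)=\begin{cases}0&\text{if }X{\restriction}A=y,\\ 1+\min\{n:X(a_n)\ne y(a_n)\}&\text{otherwise.}\end{cases}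
\]
By Lemma~\ref{lem:su} it suffices to show that this family is strongly unbounded. Suppose $f_X\le g$ for all $X$ in a countably infinite set $\mathcal X$. Choose for each pair of distinct members of $\mathcal X$ a point of $\kappa$ where they differ, and let $A$ be a countably infinite set containing these points; the restrictions $X{\restriction}A$, $X\in\mathcal X$, are pairwise distinct. For $y\in2^A$ let
\[
W_y=\{z\in2^A:\ z(a_i)=y(a_i)\text{ for all }i<g(A,y)\},
\]
an open neighborhood of $y$ in the compact space $2^A$. If $X\in\mathcal X$ and $X{\restriction}A\in W_y$, then $X{\restriction}A=y$, for otherwise the first disagreement has index at least $g(A,y)$ and $f_X(A,y)\ge1+g(A,y)$. Finitely many sets $W_{y_1},\dots,W_{y_k}$ cover $2^A$, so $X{\restriction}A\in\{y_1,\dots,y_k\}$ for all $X\in\mathcal X$, which is impossible for infinitely many distinct restrictions.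
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:power}]
Let $\kappa^{\aleph_0}=\kappa$. Then $\mathrm{cf}[\kappa]^\omega\le|[\kappa]^\omega|\le\kappa$ and $\mathrm{cof}(\mathcal M)\le2^{\aleph_0}\le\kappa$, so $m(\kappa)=\kappa^+$. By Lemma~\ref{lem:big}, Theorem~\ref{thm:formula} and Lemma~\ref{lem:basic}(iv),
\[
2^\kappa\le\mathrm{cof}(\omega^\kappa)\le\mathrm{cof}(\mathcal M_{\kappa^\omega})\le2^\kappa .
\]
The equivalence follows. Under CH, $\omega_1^{\aleph_0}=(2^{\aleph_0})^{\aleph_0}=\omega_1$, so it applies to $\kappa=\omega_1$.
\end{proof}

\begin{remark}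
The construction in Lemma~\ref{lem:big} has no analogue for $\kappa=\omega$: an uncountable subset of the separable metrizable space $\omega^\omega$ contains a convergent sequence of distinct points, which is pointwise bounded, so $\omega^\omega$ has no uncountable strongly unbounded family. More generally, $\kappa^{\aleph_0}>\kappa$ whenever $\mathrm{cf}(\kappa)=\omega$, by K\"onig's theorem. So Theorem~\ref{thm:power} says nothing about $\kappa=\aleph_\omega$, where the consistency of the strict inequality comes from Theorem~\ref{thm:consistent}.
\end{remark}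

\begin{thebibliography}{9}

\bibitem{Brian}
Will Brian, \emph{Cardinal invariants of a meager ideal}, arXiv:2311.10209 (2023).

\bibitem{Kunen}
Kunen, \emph{Set Theory}.

\end{thebibliography}
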